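# Isometric copies of $c_0$ in the set of pointwise norm-attaining Lipschitz functions

## 1. Slopes, two kinds of norm attainment, and isometric containment

**Definition (pointed metric space, $\operatorname{Lip}_0(M)$).** A pointed metric space is a metric space $(M,d)$ with a distinguished base point $0\in M$. The space $\operatorname{Lip}_0(M)$ is the real Banach space of all Lipschitz functions $f\colon M\to\mathbb R$ with $f(0)=0$, with the norm
$$\|f\|=\sup\left\{\frac{|f(p)-f(q)|}{d(p,q)}: p,q\in M,\ p\ne q\right\}.$$
We call $|f(p)-f(q)|/d(p,q)$ the *slope* of $f$ between $p$ and $q$, and we call the supremum of these numbers over $q\in M\setminus\{p\}$, with $p$ fixed, the *slope supremum at $p$*.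

*Example.* Let $E=\{1,2,3,\dots\}$ with all nonzero distances equal to $1$ and base point $1$. Then $\operatorname{Lip}_0(E)$ consists of the bounded functions with $f(1)=0$, and $\|f\|=\sup f-\inf f$.

**Definition (strong and pointwise norm attainment).** A function $f\in \operatorname{Lip}_0(M)$ is *strongly norm-attaining* if $\|f\|=|f(p)-f(q)|/d(p,q)$ for some $p\ne q$. It is *pointwise norm-attaining* if there is a point $p\in M$ with
$$\|f\|=\sup\left\{\frac{|f(p)-f(q)|}{d(p,q)}: q\in M\setminus\{p\}\right\}.$$
The set of pointwise norm-attaining functions is denoted by $\operatorname{PNA}(M)$. A strongly norm-attaining function is in $\operatorname{PNA}(M)$.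

*Example on $[0,1]$.* With base point $0$, the function $f(t)=t$ attains its norm strongly. The function $f(t)=t-t^2/2$ has slope $1-(p+q)/2$ between $p$ and $q$. This is always less than $1$, but it tends to $1$ for $p=0$, $q\to0$. So this $f$ is pointwise norm-attaining (at $p=0$) and not strongly norm-attaining.

*Example on $E$.* The slope supremum of $f$ at $p$ is $\max\{\sup f-f(p),\,f(p)-\inf f\}$. This equals $\sup f-\inf f$ exactly when $f(p)=\inf f$ or $f(p)=\sup f$. Hence on $E$:

* $f$ is strongly norm-attaining iff it attains both its supremum and its infimum;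
* $f$ is pointwise norm-attaining iff it attains at least one of them.

For instance let $g_1(2n)=1-\frac1n$ and $g_1=0$ on odd numbers, and let $g_2(2n-1)=-(1-\frac1n)$ and $g_2=0$ on even numbers. Then $g_1$ attains its infimum $0$ and $g_2$ attains its supremum $0$, so both are in $\operatorname{PNA}(E)$. The sum $g_1+g_2$ has supremum $1$ and infimum $-1$, neither attained, so $g_1+g_2\notin\operatorname{PNA}(E)$. In particular $\operatorname{PNA}(M)$ need not be a linear space.

**Definition (containment of sequence spaces).** Let $\ell_\infty$ be the space of bounded real sequences with $\|a\|_\infty=\sup_n|a_n|$, let $c_0\subseteq \ell_\infty$ be the subspace of sequences tending to $0$, and let $e_n$ be the unit vectors. We say that $c_0$ is *isometrically contained* in a set $S\subseteq\operatorname{Lip}_0(M)$ if there is a linear subspace $Y\subseteq \operatorname{Lip}_0(M)$ that is linearly isometric to $c_0$ and satisfies $Y\subseteq S$. It is *isomorphically contained* if $Y\subseteq S$ is only required to be linearly isomorphic to $c_0$. The same terms are used for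 $\ell_\infty$.

*Example.* On $E$ let $Ta=\sum_n a_n1_{\{n+1\}}$ for $a\in c_0$. Then $Ta(1)=0$, and
$$\|Ta\|=\sup Ta-\inf Ta=\max\{0,\sup_n a_n\}+\max\{0,\sup_n(-a_n)\},$$
so $\|a\|_\infty\le\|Ta\|\le2\|a\|_\infty$. Since $a\in c_0$ and $Ta(1)=0$, the function $Ta$ attains its supremum and its infimum. So $T(c_0)$ is an isomorphic copy of $c_0$ consisting of strongly norm-attaining functions. The map $T$ is not an isometry: $a=(1,-1,0,0,\dots)$ has norm $1$ while $\|Ta\|=2$.

**Definition (uniformly discrete).** $M$ is uniformly discrete if the distances between distinct points are bounded below by a positive constant. *Example:* $E$ is uniformly discrete, and $\{1/n:n\ge1\}\subseteq\mathbb R$ is not.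

We use one combinatorial theorem.

**Infinite Ramsey theorem for pairs.** If the two-element subsets of $\mathbb N$ are colored with two colors, there is an infinite $H\subseteq\mathbb N$ all of whose two-element subsets have the same color. *Example:* color $\{n,m\}$ by the parity of $n+m$; the even numbers form such an $H$.

## 2. Linear spaces inside a set that is not linear

The following background is known. For every infinite pointed metric space $M$, $c_0$ is isomorphically contained in the set of strongly norm-attaining functions, hence in $\operatorname{PNA}(M)$. If $M$ is not uniformly discrete, $c_0$ is even isometrically contained in it. On the other hand, there are $M$ for which $c_0$ is not isometrically contained in the set of strongly norm-attaining functions. We shall use none of this; it explains why the following question is about the *pointwise* notion. The question is taken from Geunsu Choi, Mingu Jung, Han Ju Lee, Óscar Roldán, "Embeddings of infinite-dimensional spaces in the sets of norm-attaining Lipschitz functions", arXiv:2312.00393 (2023).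

*Is it true for every infinite pointed metric space $M$ that $c_0$ is isometrically contained in $\operatorname{PNA}(M)$?*

The answer is yes.

**Theorem 1.** Let $M$ be an infinite pointed metric space. There is a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ such that $Ta\in\operatorname{PNA}(M)$ whenever $|a_n|=\|a\|_\infty$ for some $n$. In particular $T(c_0)\subseteq\operatorname{PNA}(M)$, so $c_0$ is isometrically contained in $\operatorname{PNA}(M)$.

The last sentence follows from the one before because every $a\in c_0$ has some $n$ with $|a_n|=\|a\|_\infty$. Sections 3 to 8 prove Theorem 1. From Section 9 on we ask when the whole of $\ell_\infty$ fits into $\operatorname{PNA}(M)$.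

## 3. The equidistant space and the interval by hand

**The space $E$.** The map $a\mapsto\sum a_n1_{\{n+1\}}$ fails to be isometric because two peaks of opposite sign, each of height $1$, sit at distance $1$. We halve the heights, and to recover norm $1$ for each single function we use one positive and one negative peak:
$$Ta=\sum_n a_n f_n,\qquad f_n=\tfrac12\big(1_{\{2n\}}-1_{\{2n+1\}}\big).$$
The values of $Ta$ are $0$ and $\pm\frac12a_n$, so $\sup Ta=\frac12\|a\|_\infty$, $\inf Ta=-\frac12\|a\|_\infty$ and $\|Ta\|=\|a\|_\infty$. If $|a_n|=\|a\|_\infty$, the slope between $2n$ and $2n+1$ is $\|a\|_\infty$. This proves Theorem 1 for $E$.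

**The interval $[0,1]$.** Take disjoint open intervals with centers $c_n$ and half-lengths $r_n>0$ in $(0,1)$, and the tents $f_n(t)=\max\{r_n-|t-c_n|,0\}$. Each tent is $1$-Lipschitz and has slope $1$ between $c_n$ and $c_n+r_n$. For two points $s<t$, at most two tents are nonzero at $s$ or $t$. If one tent is nonzero at $s$ and another at $t$, the first descends to $0$ before the second starts to rise, so their changes add up to at most $t-s$. Hence $\sum_n|f_n(s)-f_n(t)|\le|s-t|$, and $\|\sum a_nf_n\|=\|a\|_\infty$ follows.

The interval has points at the foot of each tent, while a discrete space has none. There we must arrange, as in $E$, that a positive and a negative peak face each other with heights that add up to the distance between them, while all other pairs of peaks have heights adding up to at most their distance. The next two sections isolate these two requirements.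

## 4. A criterion: the slopes of all $f_n$ add up to at most $1$

The purpose of this lemma is to reduce the theorem to finding a sequence of functions.

**Lemma 1.** Let $f_n\colon M\to\mathbb R$ $(n\in\mathbb N)$ satisfy

(i) $\sum_n|f_n(p)-f_n(q)|\le d(p,q)$ for all $p,q\in M$;

(ii) for each $n$ there is $p_n\in M$ with $\sup_{q\ne p_n}|f_n(p_n)-f_n(q)|/d(p_n,q)=1$.

Then $Ta=\sum_na_n(f_n-f_n(0))$ defines a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$, and $Ta\in\operatorname{PNA}(M)$ if $|a_n|=\|a\|_\infty$ for some $n$. If all $p_n$ are equal to one point $p$, then $T(\ell_\infty)\subseteq\operatorname{PNA}(M)$, with pointwise attainment at $p$.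

*Proof.* By (i) with $q=0$, the series for $Ta(p)$ converges absolutely. So $Ta$ is a well-defined function, $Ta(0)=0$, $T$ is linear, and
$$|Ta(p)-Ta(q)|\le\sum_n|a_n||f_n(p)-f_n(q)|\le\|a\|_\infty d(p,q).$$
Hence $\|Ta\|\le\|a\|_\infty$.

For the lower bound, fix $n$ and $\varepsilon\in(0,1)$. By (ii) there is $q\ne p_n$ with $|f_n(p_n)-f_n(q)|\ge(1-\varepsilon)d(p_n,q)$. By (i), little is left for the other functions: $\sum_{j\ne n}|f_j(p_n)-f_j(q)|\le\varepsilon d(p_n,q)$. Therefore
$$|Ta(p_n)-Ta(q)|\ge\big(|a_n|(1-\varepsilon)-\|a\|_\infty\varepsilon\big)d(p_n,q).$$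
Letting $\varepsilon\to0$, we see that the slope supremum of $Ta$ at $p_n$ is at least $|a_n|$.

Taking the supremum over $n$ gives $\|Ta\|\ge\|a\|_\infty$, so $T$ is an isometry. If $|a_n|=\|a\|_\infty$, the slope supremum at $p_n$ is at least $\|a\|_\infty=\|Ta\|$, so $Ta\in\operatorname{PNA}(M)$. If all $p_n=p$, the slope supremum at $p$ is at least $\sup_n|a_n|=\|Ta\|$, so $Ta$ attains its norm pointwise at $p$. $\square$

Note that by (i) all slopes of $f_n$ are at most $1$, so in (ii) only "$\ge1$" has to be checked.

## 5. Tents over disjoint balls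

This lemma produces families with (i) in any metric space.

**Lemma 2.** Let $N\subseteq M$ and $r\colon N\to[0,\infty)$ satisfy $r(x)+r(y)\le d(x,y)$ for distinct $x,y\in N$. Put $h_x(z)=\max\{r(x)-d(x,z),0\}$. Then $\sum_{x\in N}|h_x(z)-h_x(w)|\le d(z,w)$ for all $z,w\in M$. Moreover $h_x(x)=r(x)$, and $h_x(y)=0$ for $y\in N\setminus\{x\}$.

*Proof.* The sets $\{h_x>0\}$ are pairwise disjoint: if $h_x(z)>0$ and $h_y(z)>0$ with $x\ne y$, then $d(x,y)\le d(x,z)+d(z,y)<r(x)+r(y)$, a contradiction. So at most one $x$ has $h_x(z)>0$, and at most one $y$ has $h_y(w)>0$.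

If at most one index is involved in total, the sum has at most one nonzero term, and the claim holds because each $h_x$ is $1$-Lipschitz. Otherwise $h_x(z)>0$ and $h_y(w)>0$ with $x\ne y$. Then $h_x(w)=0=h_y(z)$, and the sum equals
$$r(x)+r(y)-d(x,z)-d(y,w)\le d(x,y)-d(x,z)-d(y,w)\le d(z,w),$$
the last step being the triangle inequality $d(x,y)\le d(x,z)+d(z,w)+d(w,y)$.

Clearly $h_x(x)=r(x)$, and $h_x(y)=0$ for $y\in N\setminus\{x\}$ because $d(x,y)\ge r(x)+r(y)\ge r(x)$. $\square$

**Corollary 1.** Let $N,r$ be as in Lemma 2, let $N_1,N_2,\dots\subseteq N$ be pairwise disjoint, and let $\sigma\colon N\to\{1,-1\}$. Then the functions $f_j=\sum_{x\in N_j}\sigma(x)h_x$ satisfy (i), and $f_j(x)=\sigma(x)r(x)$ for $x\in N_j$.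

*Proof.* At each point at most one $h_x$ is nonzero, so $f_j$ is well defined. Since the $N_j$ are disjoint, $\sum_j|f_j(z)-f_j(w)|\le\sum_{x\in N}|h_x(z)-h_x(w)|\le d(z,w)$. The values at $x\in N_j$ are read off from Lemma 2. $\square$

What remains is to choose the points, the radii, the blocks $N_j$ and the signs so that (ii) holds.

## 6. Unbounded spaces: all blocks attain at one point

The next lemma describes a configuration in which every block attains slope $1$ at the same point $p$. Section 10 will use it again.

**Lemma 3.** Let $p\in M$, let $q_1,q_2,\dots$ be distinct points of $M\setminus\{p\}$, put $d_k=d(q_k,p)$, and suppose there are numbers $r_k$ with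
$$r_k+r_l\le d(q_k,q_l)\ (k\ne l),\qquad 0\le r_k\le d_k,\qquad \frac{r_k}{d_k}\to1.\tag{1}$$
Then there is a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ with $T(\ell_\infty)\subseteq\operatorname{PNA}(M)$, and all functions in $T(\ell_\infty)$ attain their norm pointwise at $p$.

*Proof.* Lemma 2 applies to $N=\{q_k\}$ and $r(q_k)=r_k$. Partition $N$ into infinitely many infinite sets $N_j$ and put $f_j=\sum_{x\in N_j}h_x$. By Corollary 1, (i) holds. Since $r_k\le d_k=d(q_k,p)$, all tents vanish at $p$, so $f_j(p)=0$. For $q_k\in N_j$ we get $|f_j(q_k)-f_j(p)|/d_k=r_k/d_k$, which tends to $1$ along $N_j$. So (ii) holds with $p_j=p$ for all $j$, and Lemma 1 gives the claim. $\square$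

**Lemma 4.** Let $p\in M$ and let $(q_k)$ be a sequence in $M$ with $d_k=d(q_k,p)>0$ and $d_k\ge2k\,d_{k-1}$ for $k\ge2$. Then (1) holds with $r_k=(1-\frac1k)d_k$.

*Proof.* The $d_k$ are strictly increasing, so the $q_k$ are distinct. Clearly $0\le r_k\le d_k$ and $r_k/d_k\to1$. For $l<k$ we have $2d_l\le2d_{k-1}\le d_k/k$, so
$$r_k+r_l\le d_k-\tfrac{d_k}k+d_l\le d_k-2d_l+d_l=d_k-d_l\le d(q_k,q_l).\qquad\square$$

**Proof of Theorem 1 for unbounded $M$.** Put $p=0$. Since $M$ is unbounded, we can choose $q_k$ inductively with $d_k>0$ and $d_k\ge2k\,d_{k-1}$. Lemmas 4 and 3 give an isometry $T$ with even $T(\ell_\infty)\subseteq\operatorname{PNA}(M)$. $\square$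

## 7. Two bounded spaces that defeat the two obvious block shapes

Now let $M$ be bounded. There are two natural shapes for a block $N_j$.

**Pairs.** As in $E$, let $N_j=\{u_j,v_j\}$ with signs $+,-$ and with $r(u_j)+r(v_j)=d(u_j,v_j)$. Then $|f_j(u_j)-f_j(v_j)|=d(u_j,v_j)$ and (ii) holds, even with strong attainment.

*Where pairs stop: Space A.* Let $M=\{1,2,3,\dots\}$ with $d(n,m)=1+\frac1{\max(n,m)}$ for $n\ne m$. Nonzero distances lie in $(1,\frac32]$, so the triangle inequality holds. Suppose there are infinitely many disjoint pairs $\{u_j,v_j\}$, $u_j<v_j$, with radii as in Lemma 2 and $r(u_j)+r(v_j)=d(u_j,v_j)$. Since the pairs are disjoint, some pair has $v_1<u_k<v_k$. Adding the radii in two ways,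
$$2+\tfrac1{v_1}+\tfrac1{v_k}=r(u_1)+r(v_1)+r(u_k)+r(v_k)\le d(u_1,u_k)+d(v_1,v_k)=2+\tfrac1{u_k}+\tfrac1{v_k},$$
so $u_k\le v_1$, a contradiction. Pairs cannot work here.

*What does work in Space A.* Take $r=\frac12$ everywhere. Then $r(n)+r(m)=1\le d(n,m)$. In an infinite block $N_j$ give one point $p_j$ the sign $-1$ and all others the sign $+1$. The slope of $f_j$ between $p_j$ and $m\in N_j$, $m>p_j$, is $1/(1+\frac1m)$, which tends to $1$. So (ii) holds. Here pointwise attainment helps: the slope $1$ is approached at $p_j$ against infinitely many partners and is reached by no single one of them.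

**Infinite blocks.** So let each $N_j$ contain a point $p_j$ of negative sign with $\frac{r(p_j)+r(q)}{d(p_j,q)}\to1$ as $q$ runs through an infinite sequence of distinct points of positive sign in $N_j$.

*Where infinite blocks stop: Space B.* Let $M=\{1,2,3,\dots\}$ with $d(n,m)=1-\frac1{2\max(n,m)}$ for $n\ne m$. Nonzero distances lie in $[\frac34,1)$, so this is a metric. For fixed $p$, $d(p,q)\to1$ as $q\to\infty$, so in such a block $r(q)\to s_j:=1-r(p_j)$. For two different such $q,q'$ we have $r(q)+r(q')\le d(q,q')<1$, so $2s_j\le1$, i.e. $r(p_j)\ge\frac12$. With two blocks this gives $1\le r(p_1)+r(p_2)\le d(p_1,p_2)<1$, a contradiction. Two infinite blocks cannot coexist.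

*What does work in Space B.* Pairs: let $N_j=\{2j-1,2j\}$ with both radii equal to $\frac12d(2j-1,2j)=\frac12-\frac1{8j}$. For $i<j$, a point of $N_i$ and a point of $N_j$ have distance at least $1-\frac1{2(2j-1)}$ and radii adding up to $1-\frac1{8i}-\frac1{8j}$. The condition of Lemma 2 holds because
$$\frac1{8i}+\frac1{8j}\ge\frac1{8(j-1)}+\frac1{8j}=\frac{2j-1}{8j(j-1)}\ge\frac1{2(2j-1)},$$
the last step being $(2j-1)^2\ge4j(j-1)$.

So neither shape is enough alone, and each space is handled by the other shape. The proof finds, in any bounded $M$, a sequence that looks like one of the two.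

**Which radii?** Suppose a sequence $(x_n)$ has limits $\ell_n=\lim_md(x_n,x_m)$ and $\ell_n\to\ell$. If infinite blocks are to work with every $x_n$ as a possible $p_j$, we want $r(x_n)+r(x_m)$ to be close to $d(x_n,x_m)$, hence close to $\ell_n$, for $m$ large. So $r(x_m)$ should tend to some $s$ with $r(x_n)=\ell_n-s$ for all $n$. Letting $n\to\infty$ gives $s=\ell-s$, so $s=\ell/2$. The radii to try are $\rho_n=\ell_n-\ell/2$. The only question is whether the balls of radii $\rho_n$ are compatible, i.e. whether $\rho_n+\rho_m\le d(x_n,x_m)$. This is a question about pairs $\{n,m\}$ with two possible answers, so Ramsey's theorem decides it uniformly. If the answer is no for all pairs, then $d(x_n,x_m)<\rho_n+\rho_m$, and this leaves room to shrink the two balls of a pair until their radii add up to exactly $d(x_n,x_m)$. The strict shrinking creates the slack that lets later pairs fit.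

## 8. Proof of Theorem 1 for bounded spaces

**Step 1: a sequence with limiting distances.** This step produces $\ell_n$ and $\ell$. Take a sequence $(y_n)$ of distinct points of $M$. The sequence $(d(y_1,y_m))_m$ is bounded, so it converges along some infinite set $S_1\subseteq\mathbb N$. Inductively choose infinite sets $S_1\supseteq S_2\supseteq\cdots$ such that $d(y_n,y_m)$ converges as $m\to\infty$ in $S_n$. Choose $k_1<k_2<\cdots$ with $k_i\in S_i$. For each $n$ all but finitely many $k_i$ lie in $S_n$, so $\lim_id(y_n,y_{k_i})$ exists. Put $x_i=y_{k_i}$. Then $\ell_n=\lim_md(x_n,x_m)$ exists for all $n$. The $\ell_n$ are bounded by the diameter of $M$, so after passing to a subsequence $\ell_n\to\ell$ as well. If we pass to further subsequences, the retained points keep their $\ell_n$, and $\ell$ does not change.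

**Step 2: the limit radii.** This step shows that $\rho_n=\ell_n-\ell/2$ are legitimate radii. In $d(x_m,x_k)\le d(x_m,x_n)+d(x_n,x_k)$ let $k\to\infty$, which gives $\ell_m\le d(x_m,x_n)+\ell_n$, and then $m\to\infty$, which gives $\ell\le2\ell_n$. Hence
$$\rho_n:=\ell_n-\tfrac\ell2\ge0,\qquad\rho_n\to\tfrac\ell2.\tag{2}$$
Letting $k\to\infty$ in $|d(x_n,x_k)-d(x_m,x_k)|\le d(x_n,x_m)$ gives
$$|\rho_n-\rho_m|=|\ell_n-\ell_m|\le d(x_n,x_m).\tag{3}$$
We shall divide by $\ell_n$. If $\ell_n=0$ then $x_m\to x_n$. Since limits are unique and the points are distinct, this happens for at most one $n$. We discard it and assume $\ell_n>0$ for all $n$.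

**Step 3: the dichotomy.** Color $\{n,m\}$ according to whether $d(x_n,x_m)\ge\rho_n+\rho_m$ or not. By Ramsey's theorem, after passing to a subsequence, one of the following holds:

* (a) $d(x_n,x_m)\ge\rho_n+\rho_m$ for all $n<m$;
* (b) $d(x_n,x_m)<\rho_n+\rho_m$ for all $n<m$.

**Step 4: case (a), infinite blocks.** Here the limit radii themselves are compatible. Let $N=\{x_n\}$ and $r(x_n)=\rho_n$; Lemma 2 applies. Partition $N$ into infinitely many infinite sets $N_j$ and pick $p_j=x_{n_j}\in N_j$. Let $\sigma(p_j)=-1$ and $\sigma=1$ on $N_j\setminus\{p_j\}$, and take $f_j$ from Corollary 1. Then (i) holds. For $x_m\in N_j$, $m\to\infty$,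
$$\frac{|f_j(p_j)-f_j(x_m)|}{d(p_j,x_m)}=\frac{\rho_{n_j}+\rho_m}{d(x_{n_j},x_m)}\longrightarrow\frac{(\ell_{n_j}-\ell/2)+\ell/2}{\ell_{n_j}}=1.$$
By (i) the slopes are at most $1$, so (ii) holds, and Lemma 1 proves Theorem 1 in this case.

**Step 5: case (b), the radii of a pair.** The purpose is to shrink two overlapping balls symmetrically. For $n<m$ let $D=\rho_n+\rho_m-d(x_n,x_m)>0$ and associate with the pair $(n,m)$ the radii
$$r_n=\rho_n-\tfrac D2=\tfrac12\big(d(x_n,x_m)+\rho_n-\rho_m\big),\qquad r_m=\rho_m-\tfrac D2=\tfrac12\big(d(x_n,x_m)+\rho_m-\rho_n\big).$$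
By (3) both are nonnegative; since $D>0$ they are strictly smaller than $\rho_n$ and $\rho_m$; and they add up to $\rho_n+\rho_m-D$. So
$$0\le r_n<\rho_n,\qquad0\le r_m<\rho_m,\qquad r_n+r_m=d(x_n,x_m).\tag{4}$$

*Example.* For $x_n=1/n$ in $\{1/n:n\ge1\}$ we have $\ell_n=\frac1n$, $\ell=0$, $\rho_n=\frac1n$, and $d(x_n,x_m)=\frac1n-\frac1m<\rho_n+\rho_m$. This is case (b), and the formulas give $r_n=\frac1n-\frac1m$ and $r_m=0$.

**Step 6: case (b), fitting infinitely many pairs.** We choose pairs inductively, $n_1<m_1<n_2<m_2<\cdots$, so that the radii of different pairs are compatible. The first pair is arbitrary. Suppose the pairs $(n_i,m_i)$, $i<j$, are chosen, and let $a\in\{n_i,m_i\}$ for some $i<j$, with its radius $r_a$ from its pair. Then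
$$\lim_{b\to\infty}\big(d(x_a,x_b)-\rho_b\big)=\ell_a-\tfrac\ell2=\rho_a>r_a,$$
so $r_a+\rho_b\le d(x_a,x_b)$ for all sufficiently large $b$. There are finitely many such $a$, so we can choose $m_{j-1}<n_j<m_j$ such that this holds for all of them and all $b\ge n_j$. For $b\in\{n_j,m_j\}$ we have $r_b<\rho_b$ by (4), hence $r_a+r_b\le d(x_a,x_b)$. So the radii of points from different pairs are compatible, and within a pair they are compatible by (4).

**Step 7: case (b), conclusion.** By Step 6, Lemma 2 applies to $N=\bigcup_jN_j$ with $N_j=\{x_{n_j},x_{m_j}\}$ and the radii chosen. With $\sigma(x_{n_j})=1$ and $\sigma(x_{m_j})=-1$, Corollary 1 gives (i) and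
$$|f_j(x_{n_j})-f_j(x_{m_j})|=r_{n_j}+r_{m_j}=d(x_{n_j},x_{m_j}).$$
So (ii) holds with $p_j=x_{n_j}$, and Lemma 1 applies. This completes the proof of Theorem 1. $\blacksquare$

*Remark.* In case (b) the copy of $c_0$ consists even of strongly norm-attaining functions. Indeed, (i) for the points $x_{n_j},x_{m_j}$ is already used up by $f_j$, so $f_i(x_{n_j})=f_i(x_{m_j})$ for $i\ne j$. If $|a_j|=\|a\|_\infty$, the slope of $Ta$ between these two points is therefore $\|a\|_\infty$.

## 9. A condition for $\ell_\infty$

The isometry of Theorem 1 is defined on all of $\ell_\infty$, but it need not map $\ell_\infty$ into $\operatorname{PNA}(M)$. For the map $T$ of Section 3 on $E$ and $x_n=\frac n{n+1}$, the function $Tx$ has supremum $\frac12$ and infimum $-\frac12$, neither attained, so $Tx\notin\operatorname{PNA}(E)$. In contrast, Lemma 3 gives all of $\ell_\infty$. What does (1) say about the metric? Since $r_k+r_l\le d(q_k,q_l)\le d_k+d_l$, we get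
$$1\ge\frac{d(q_k,q_l)}{d_k+d_l}\ge\frac{r_k+r_l}{d_k+d_l}\ge\min\Big\{\frac{r_k}{d_k},\frac{r_l}{d_l}\Big\}.$$
Taking $\liminf_l$ and then $k\to\infty$, we are led to the following condition.

**Definition (condition $(*)$).** $M$ satisfies $(*)$ if there are $p\in M$ and a sequence $(q_k)$ in $M\setminus\{p\}$ with
$$\lim_k\liminf_l\frac{d(q_k,q_l)}{d(q_k,p)+d(q_l,p)}=1.$$
By the triangle inequality these ratios are always at most $1$.

*Example.* Let $M=\{p,q_1,q_2,\dots\}$ with $d(q_k,p)=1$ and $d(q_k,q_l)=2$ for $k\ne l$. All ratios with $k\neq l$ are $1$, so $(*)$ holds. In $E$ all ratios are at most $\frac12$, so $(*)$ fails.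

We recall a few standard notions.

* The *density character* of $M$ is the smallest cardinality of a dense subset. A separable space has density character at most $\aleph_0$; a space with all nonzero distances $1$ has only itself as a dense subset.
* A point $p\in M$ is an *accumulation point* if every ball around $p$ contains points other than $p$. The space $\{1/n\}$ has none, since $0$ is missing, while $\{0\}\cup\{1/n\}$ has the accumulation point $0$.
* $M$ is *totally bounded* if for every $\varepsilon>0$ it is covered by finitely many balls of radius $\varepsilon$; then every sequence in $M$ has a Cauchy subsequence. The space $\{1/n\}$ is totally bounded, and $E$ is not.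

Let $\mathfrak c$ denote the cardinality of the continuum.

**Theorem 2.** Let $M$ be an infinite pointed metric space.

1. If $(*)$ holds, then $\operatorname{PNA}(M)$ contains $\ell_\infty$ isometrically, with all functions attaining their norm pointwise at the same point $p$. Condition $(*)$ holds whenever $M$ is unbounded or has an accumulation point in $M$.
2. If $M$ has density character $<\mathfrak c$ (e.g. $M$ separable), then $\ell_\infty$ is isometrically contained in $\operatorname{PNA}(M)$ if and only if $(*)$ holds.
3. $(*)$ fails for every totally bounded $M$ without accumulation points in $M$ (e.g. $\{1/n:n\ge1\}$) and for every space with all nonzero distances equal to $1$. So in Theorem 1, $c_0$ cannot in general be replaced by $\ell_\infty$.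
4. The bound $<\mathfrak c$ in part 2 is optimal: for the equidistant space of cardinality $\mathfrak c$, $(*)$ fails, but $\ell_\infty$ is isometrically contained even in the set of strongly norm-attaining functions.

## 10. From $(*)$ to $\ell_\infty$ (part 1)

Let $p$ and $(q_k)$ be as in $(*)$, with $d_k=d(q_k,p)$.

**Step 1: reduction to convergent $d_k$.** Passing to a subsequence can only increase $\liminf_l$ for a fixed retained $k$, and the ratios are at most $1$, so $(*)$ passes to subsequences. Hence we may assume $d_k\to\delta\in[0,\infty]$. By Lemma 3 it suffices to find, after passing to a subsequence, radii with (1) and to check that the $q_k$ are distinct.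

**Step 2: $\delta=\infty$.** Pass to a subsequence with $d_k\ge2k\,d_{k-1}$ for $k\ge2$ and apply Lemma 4.

**Step 3: $\delta=0$.** Pass to a subsequence with $d_{k+1}\le d_k/(2k)$. Then the $d_k$ strictly decrease, so the $q_k$ are distinct. Put $r_k=(1-\frac1k)d_k$. For $k<l$ we have $2d_l\le2d_{k+1}\le d_k/k$, so
$$r_k+r_l\le d_k-\tfrac{d_k}k+d_l\le d_k-d_l\le d(q_k,q_l).$$
The other conditions in (1) are clear.

**Step 4: $0<\delta<\infty$.** Only here is $(*)$ used. Since $d_k+d_l\to d_k+\delta>0$ as $l\to\infty$,
$$\Lambda_k:=\liminf_ld(q_k,q_l)=(d_k+\delta)\liminf_l\frac{d(q_k,q_l)}{d_k+d_l}\longrightarrow2\delta\quad(k\to\infty)$$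
by $(*)$. We want $r_k$ close to $\delta$, at most $d_k$, and compatible with later radii, which will be at most $\delta$. So put
$$r_k=\min\{d_k,\ \delta,\ \Lambda_k-\delta\}-\tfrac1k.$$
All three entries tend to $\delta$, so $r_k\to\delta$ and $r_k/d_k\to1$. Discard finitely many terms so that $r_k>0$ for all remaining $k$; also $r_k\le d_k$. For fixed $k$,
$$r_k+r_l\le\big(\Lambda_k-\delta-\tfrac1k\big)+\delta=\Lambda_k-\tfrac1k<d(q_k,q_l)\quad\text{for all large }l.$$
Choose indices $k_1<k_2<\cdots$ inductively so that $r_{k_i}+r_{k_j}<d(q_{k_i},q_{k_j})$ for all $i<j$, keeping the values $r_{k_i}$. Along this subsequence (1) holds, and the points are distinct because $d(q_{k_i},q_{k_j})>r_{k_i}+r_{k_j}>0$.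

In all three cases Lemma 3 gives the first claim of part 1.

**Step 5: unbounded spaces and accumulation points.** If $M$ is unbounded, take any $p\in M$ and $q_k\ne p$ with $d_k\to\infty$. If $p\in M$ is an accumulation point, take $q_k\ne p$ with $d_k\to0$. In both cases, for fixed $k$,
$$1\ge\frac{d(q_k,q_l)}{d_k+d_l}\ge\frac{|d_k-d_l|}{d_k+d_l}\longrightarrow1\quad(l\to\infty),$$
so $(*)$ holds. This proves part 1. $\blacksquare$

## 11. From $\ell_\infty$ back to $(*)$ in spaces of small density (part 2)

Sufficiency of $(*)$ is part 1. Conversely, let $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ be a linear isometry with range in $\operatorname{PNA}(M)$, and let $D\subseteq M$ be dense with $|D|<\mathfrak c$.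

The natural plan is to look at $F_n=Te_n$, to write $Tx=\sum x_nF_n$, and to test it on an $x$ whose norm is not attained by any coordinate, such as $x_n=\frac n{n+1}$. The plan stops at the formula $Tx=\sum x_nF_n$: a bounded linear functional on $\ell_\infty$, such as $x\mapsto Tx(p)$, is not determined by its values at the $e_n$, because there are nonzero functionals on $\ell_\infty$ that vanish on $c_0$ (for example, a Hahn–Banach extension of $x\mapsto\lim_n x_n$ from the space of convergent sequences). We get past this by restricting $T$ to sequences supported in a suitable infinite set $A\subseteq\mathbb N$, on which the parts vanishing on $c_0$ all disappear.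

**Definition (almost disjoint family).** A family $(A_i)_{i\in I}$ of infinite subsets of $\mathbb N$ is almost disjoint if $A_i\cap A_{i'}$ is finite for $i\ne i'$. *Example:* identify $\mathbb N$ with the countable set of finite $0$-$1$ strings, and for each infinite $0$-$1$ sequence $i$ let $A_i$ be the set of its finite initial segments. Two different sequences share only finitely many initial segments, so this is an almost disjoint family with $|I|=\mathfrak c$. We fix such a family.

For $A\subseteq\mathbb N$ let $\ell_\infty(A)=\{x\in\ell_\infty:\operatorname{supp}x\subseteq A\}$.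

**Step 1: splitting off the part that vanishes on $c_0$.** For $p\in M$ let $\mu_p\in\ell_\infty^*$, $\mu_p(x)=Tx(p)$. Since $|Tx(p)-Tx(q)|\le\|x\|_\infty d(p,q)$ and $Tx(0)=0$, the $\mu_p$ are bounded and $\|\mu_p-\mu_q\|\le d(p,q)$. For $\mu\in\ell_\infty^*$ and signs $\varepsilon_n$ of $\mu(e_n)$ we have $\sum_{n\le m}|\mu(e_n)|=\mu(\sum_{n\le m}\varepsilon_ne_n)\le\|\mu\|$, so $\sum_n|\mu(e_n)|\le\|\mu\|$. Hence
$$\mu_s(x)=\mu(x)-\sum_n\mu(e_n)x_n$$
is well defined, linear in $\mu$, and $\|\mu_s\|\le2\|\mu\|$. It vanishes at all $e_n$, hence at all finitely supported sequences, hence by continuity on $c_0$.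

**Step 2: a functional vanishing on $c_0$ sees only countably many $A_i$.** *Claim: if $\varphi\in\ell_\infty^*$ vanishes on $c_0$, then $\{i:\varphi|_{\ell_\infty(A_i)}\ne0\}$ is countable.* If $\varphi\ne0$ on $\ell_\infty(A_i)$, then after scaling and a change of sign there are $m\in\mathbb N$ and $x\in\ell_\infty(A_i)$ with $\|x\|_\infty\le1$ and $\varphi(x)\ge\frac1m$. So fix $m$, let $i_1,\dots,i_s$ be distinct, and let $x^{(t)}\in\ell_\infty(A_{i_t})$, $\|x^{(t)}\|_\infty\le1$, $\varphi(x^{(t)})\ge\frac1m$. The pairwise intersections of the $A_{i_t}$ are finite. Changing the coordinates of the $x^{(t)}$ on these finitely many places to $0$ does not affect $\varphi(x^{(t)})$, since $\varphi$ vanishes on $c_0$, and it makes the supports disjoint. Then $\|\sum_tx^{(t)}\|_\infty\le1$, so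
$$\frac sm\le\varphi\Big(\sum_tx^{(t)}\Big)\le\|\varphi\|.$$
So for each $m$ at most $m\|\varphi\|$ indices occur, and the claim follows by taking the union over $m$.

**Step 3: a good set $A$.** By Step 2, the set of indices $i$ for which some $p\in D$ has $(\mu_p)_s\ne0$ on $\ell_\infty(A_i)$ is a union of $|D|$ countable sets. Its cardinality is at most $\max\{|D|,\aleph_0\}<\mathfrak c=|I|$. So there is a remaining index $i$; put $A=A_i$. Then $(\mu_p)_s=0$ on $\ell_\infty(A)$ for all $p\in D$. Since $\|(\mu_p)_s-(\mu_q)_s\|=\|(\mu_p-\mu_q)_s\|\le2d(p,q)$ and $D$ is dense, $(\mu_p)_s=0$ on $\ell_\infty(A)$ for all $p\in M$.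

**Step 4: the map into $\ell_1$.** Identify $\ell_\infty(A)$ with $\ell_\infty$ by enumerating $A$, and write $F_n=Te_n$ for the corresponding unit vectors. Step 3 says
$$Tx(p)=\sum_nx_nF_n(p)\qquad(x\in\ell_\infty(A),\ p\in M).$$
Since $T$ is an isometry, $\|\sum_{n\le m}\pm F_n\|\le1$ for all signs. Given $p,q$, choosing the signs of $F_n(p)-F_n(q)$ yields $\sum_{n\le m}|F_n(p)-F_n(q)|\le d(p,q)$. As $F_n(0)=0$, we get a map
$$F=(F_n)\colon M\to\ell_1,\qquad\|F(p)-F(q)\|_1\le d(p,q).\tag{5}$$

**Step 5: testing on a sequence that does not attain its norm.** Take $x_n=\frac n{n+1}$. Then $\|Tx\|=\|x\|_\infty=1$ and $Tx\in\operatorname{PNA}(M)$. So there are $p\in M$ and $q_k\in M\setminus\{p\}$ such that, with $d_k=d(q_k,p)$ and $v_k=(F(q_k)-F(p))/d_k$, we have $\|v_k\|_1\le1$ by (5) and $\big|\sum_nx_nv_k(n)\big|\to1$. Since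
$$\Big|\sum_nx_nv_k(n)\Big|\le\sum_nx_n|v_k(n)|=\|v_k\|_1-\sum_n(1-x_n)|v_k(n)|\quad\text{and}\quad1-x_n>0,$$
both $\|v_k\|_1\to1$ and $\sum_n(1-x_n)|v_k(n)|\to0$. Hence $v_k(n)\to0$ for every $n$.

**Step 6: far-apart supports force large distances.** The vectors $v_k$ have norm nearly $1$ and move off to infinity, so $v_k$ and $v_l$ are nearly disjointly supported when $l$ is much larger than $k$. To use this, let $P_m$ be the projection of $\ell_1$ onto the first $m$ coordinates. The vectors $P_mv_k$ and $v_l-P_mv_l$ have disjoint supports, so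
$$\|d_kP_mv_k-d_l(v_l-P_mv_l)\|_1=d_k\big(\|v_k\|_1-\|v_k-P_mv_k\|_1\big)+d_l\big(\|v_l\|_1-\|P_mv_l\|_1\big).$$
The vector $d_kv_k-d_lv_l$ differs from the one on the left by $d_k(v_k-P_mv_k)-d_lP_mv_l$. With (5) and $d_kv_k-d_lv_l=F(q_k)-F(q_l)$,
$$d(q_k,q_l)\ge\|d_kv_k-d_lv_l\|_1\ge d_k\|v_k\|_1+d_l\|v_l\|_1-2d_k\|v_k-P_mv_k\|_1-2d_l\|P_mv_l\|_1.$$
Divide by $d_k+d_l$:
$$\frac{d(q_k,q_l)}{d_k+d_l}\ge\min\{\|v_k\|_1,\|v_l\|_1\}-2\|v_k-P_mv_k\|_1-2\|P_mv_l\|_1.$$
Fix $k$ and $m$ and let $l\to\infty$. Then $\|v_l\|_1\to1\ge\|v_k\|_1$, and $\|P_mv_l\|_1\to0$ because the finitely many coordinates tend to $0$. So $\liminf_l\frac{d(q_k,q_l)}{d_k+d_l}\ge\|v_k\|_1-2\|v_k-P_mv_k\|_1$. Letting $m\to\infty$,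
$$1\ge\liminf_l\frac{d(q_k,q_l)}{d_k+d_l}\ge\|v_k\|_1\longrightarrow1\quad(k\to\infty).$$
This is $(*)$, and part 2 is proved. $\blacksquare$

## 12. Spaces without $(*)$ (part 3)

**Totally bounded spaces without accumulation points.** Let $M$ be such a space, let $p\in M$, and let $(q_k)$ be any sequence in $M\setminus\{p\}$. Since $p$ is not an accumulation point, $s=d(p,M\setminus\{p\})>0$, so all denominators in $(*)$ are at least $2s$. By total boundedness, $(q_k)$ has a Cauchy subsequence $(q_{k_i})$. Then
$$\liminf_l\frac{d(q_{k_i},q_l)}{d(q_{k_i},p)+d(q_l,p)}\le\limsup_j\frac{d(q_{k_i},q_{k_j})}{2s}\longrightarrow0\quad(i\to\infty).$$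
So the limit in $(*)$ is not $1$. As $p$ and $(q_k)$ were arbitrary, $(*)$ fails.

**Equidistant spaces.** If all nonzero distances are $1$, every denominator is $2$ and every numerator at most $1$, so all ratios are at most $\frac12$ and $(*)$ fails.

**Consequence.** The spaces $\{1/n:n\ge1\}$ and $E$ are countable, hence separable, so by part 2 $\ell_\infty$ is not isometrically contained in $\operatorname{PNA}(M)$ for either of them. So $c_0$ cannot in general be replaced by $\ell_\infty$ in Theorem 1. $\blacksquare$

## 13. The equidistant space of size $\mathfrak c$ (part 4)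

The functionals vanishing on $c_0$ were the obstacle in Section 11. In a space with $\mathfrak c$ points they can be used to advantage.

Recall that for an ultrafilter $\xi$ on $\mathbb N$ and $x\in\ell_\infty$, $\lim_\xi x$ is the unique real number $L$ such that $\{n:|x_n-L|<\varepsilon\}\in\xi$ for all $\varepsilon>0$. It is linear in $x$, and $|\lim_\xi x|=\lim_\xi|x|\le\|x\|_\infty$. *Example:* if $\xi$ consists of all sets containing a fixed $n$, then $\lim_\xi x=x_n$.

Let $M$ have cardinality $\mathfrak c$ and all nonzero distances $1$. By part 3, $(*)$ fails. The density character of $M$ is exactly $\mathfrak c$, since the only dense subset is $M$.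

**Step 1: for each $x$ an ultrafilter that attains its norm.** Let $x\in\ell_\infty$. The sets $\{n:|x_n|\ge\|x\|_\infty-\frac1k\}$, $k\ge1$, are nonempty and decreasing in $k$, so some ultrafilter $\xi_x$ contains all of them. Then $|\lim_{\xi_x}x|=\lim_{\xi_x}|x|=\|x\|_\infty$.

**Step 2: enough points for these ultrafilters.** Since $|\ell_\infty|=\mathfrak c$, the set $\Gamma=\{\xi_x:x\in\ell_\infty\}$ has cardinality at most $\mathfrak c$. So $|\Gamma\times\{1,-1\}|\le\mathfrak c$, and there is an injection $\iota\colon\Gamma\times\{1,-1\}\to M$.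

**Step 3: the isometry.** Define
$$f_x(\iota(\xi,s))=\tfrac s2\lim_\xi x\quad(\xi\in\Gamma,\ s\in\{1,-1\}),\qquad f_x=0\text{ elsewhere},\qquad Tx=f_x-f_x(0).$$
Then $T$ is linear. The values of $f_x$ lie in $[-\frac12\|x\|_\infty,\frac12\|x\|_\infty]$ and all nonzero distances are $1$, so $\|Tx\|\le\sup f_x-\inf f_x\le\|x\|_\infty$. On the other hand,
$$|f_x(\iota(\xi_x,1))-f_x(\iota(\xi_x,-1))|=|\lim_{\xi_x}x|=\|x\|_\infty,$$
and the two points have distance $1$. So $\|Tx\|=\|x\|_\infty$, and $Tx$ attains its norm strongly. Hence $T$ is an isometry of $\ell_\infty$ into $\operatorname{Lip}_0(M)$ all of whose values are strongly norm-attaining, although $(*)$ fails. So the equivalence in part 2 fails for this space of density character $\mathfrak c$, and the bound $<\mathfrak c$ is optimal. $\blacksquare$
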